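\title{Stochastic monotonicity of the first arrival in three-speed ballistic annihilation}

\begin{abstract}
Particles start on the positive half-line with i.i.d.\ spacings and move at constant velocities $-1$, $0$, $+1$, chosen independently with probabilities $\frac{1-p}{2}$, $p$, $\frac{1-p}{2}$; two particles annihilate when they collide. Let $A$ be the index of the first particle to reach the origin. We prove that $p\mapsto\mathbb{P}_p(A\le n)$ is strictly decreasing on $[0,1]$ for every $n\ge1$. Two recursions give an algebraic equation for the generating function of $A$. Differentiating it in $p$ and summing over the values of $A$ cancels the only factor with negative coefficients. The same equation shows that the individual probabilities $\mathbb{P}_p(A=n)$ are not monotone for odd $n\ge5$, and it gives $\mathbb{P}_p(A<\infty)$ for all $p$ and the tail of $A$ for $p\le\frac14$.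
\end{abstract}

\section{Introduction}

\subsection*{The model and the question}

Particles $\bullet_1,\bullet_2,\dots$ start at positions $0<x_1<x_2<\cdots$, where the gaps $x_1,\,x_2-x_1,\,x_3-x_2,\dots$ are i.i.d.\ positive random variables with law $m$. Independently of the positions, the particles receive i.i.d.\ velocities $v_1,v_2,\dots$ with law
\[
\tfrac{1-p}{2}\,\delta_{-1}+p\,\delta_0+\tfrac{1-p}{2}\,\delta_{+1},\qquad p\in[0,1].
\]
Each particle moves at its constant velocity, and two particles that collide both disappear. In a triple collision, where two moving particles hit a static one at the same time and place, one of the two moving particles, chosen uniformly at random, survives and the other two particles disappear. We call particles of velocity $-1$, $0$, $+1$ left-movers, static particles and right-movers.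

Let $A$ be the smallest index of a particle that reaches the location $0$, and $A=\infty$ if no particle ever does. It is known that the law of $A$ does not depend on $m$; it depends only on $p$, and we write $\mathbb{P}_p$ for probabilities under the parameter $p$. The following question comes from Haslegrave and Tournier~\cite{HT}: \emph{is $p\mapsto\mathbb{P}_p(A\le n)$ decreasing on $[0,1]$ for each $n$?} Equivalently, is $A$ stochastically increasing in $p$? We prove that it is. Throughout,
\[
a=\frac{1-p}{2},\qquad p_n=\mathbb{P}_p(A=n),\qquad f(z)=\sum_{n\ge1}p_nz^n,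
\]
and the dependence of $p_n$ and $f$ on $p$ is left out of the notation.

\subsection*{The first cases}

We have $A=1$ exactly when $v_1=-1$, so $p_1=a$. If $A=n$, the particles to the left of $\bullet_n$ must have removed each other in pairs (Lemma~\ref{lem:first}), so $p_n=0$ for even $n$. For $A=3$ we need $v_3=-1$, and $\bullet_1$ and $\bullet_2$ must annihilate each other. If $(v_1,v_2)$ is $(0,-1)$ or $(+1,-1)$, they do. If $(v_1,v_2)=(+1,0)$, then $\bullet_1$ and $\bullet_3$ race to the static particle $\bullet_2$: we get $A=3$ when $x_2-x_1<x_3-x_2$, and with probability $\frac12$ when the two gaps are equal. Since the gaps are i.i.d., this has probability $\frac12$ whatever $m$ is. Hence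
\begin{equation}\label{eq:p3}
p_3=a\Big(pa+a^2+\tfrac12\,ap\Big)=\frac{(1-p)^2}{4}\Big(\frac12+p\Big),\qquad \frac{d}{dp}p_3=\frac{1-p}{4}\big(-(1+2p)+(1-p)\big)=-\frac34\,p(1-p).
\end{equation}
So the answer is yes for $n\le4$.

One expects the answer yes in general, because static particles stand in the way of left-movers, and at $p=1$ nothing moves and $A=\infty$. But static particles also remove right-movers, which are obstacles too. To pass from $p$ to $p'>p$ one can freeze each moving particle independently with probability $\frac{p'-p}{1-p}$, and this coupling is not monotone. With velocities $(+1,+1,-1)$ the particles $\bullet_2$ and $\bullet_3$ collide and $A>3$; after freezing $\bullet_2$ the velocities are $(+1,0,-1)$, and $A=3$ when $x_2-x_1<x_3-x_2$. Our proof does not use a coupling. It computes the law of $A$ and finds the sign of its derivative algebraically.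

\subsection*{Results}

\begin{theorem}\label{thm:main}
For every $n\ge1$, the function $p\mapsto\mathbb{P}_p(A\le n)$ is a polynomial whose derivative is strictly negative on $[0,1)$. In particular it is strictly decreasing on $[0,1]$.
\end{theorem}

This follows from two identities between formal power series in $z$. We write $[z^n]F$ for the coefficient of $z^n$ in $F$.

\begin{theorem}\label{thm:series}
Let $\varphi_p(u)=\frac12(1+u^2)-\frac p2(1-u^2)^2$.
\begin{enumerate}
\item[(i)] For $p\in[0,1]$ we have $f=z\,\varphi_p(f)$.
\item[(ii)] For $p\in[0,1)$ we have
\[
-\sum_{n\ge1}\frac{d}{dp}\mathbb{P}_p(A\le n)\,z^n=\frac{zf'(z)\,(1+f(z))^2}{1-p\,(1+f(z))^2},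
\]
and for every $n\ge1$ the coefficient of $z^n$ on the right is strictly positive.
\end{enumerate}
\end{theorem}

At $p=0$, part (i) reads $f=\frac z2(1+f^2)$, which is the first-step equation for the generating function of the first time that simple random walk reaches $-1$. For $p>0$, the expansion
\begin{equation}\label{eq:expand}
\varphi_p(u)=a+\big(\tfrac12+p\big)u^2-\tfrac p2\,u^4
\end{equation}
has a negative coefficient, so signs cannot be read off from (i) directly. The last theorem gives a closed form for the derivative, shows that Theorem~\ref{thm:main} does not hold term by term, and describes large $n$.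

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(a)] For $n\ge1$ and $p\in[0,1)$,
\[
-\frac{d}{dp}\mathbb{P}_p(A\le n)=[u^{n-1}]\,\frac{(1+u)^2\,\varphi_p(u)^n}{1-p(1+u)^2}\ \ge\ \frac{n\,\mathbb{P}_p(A=n)}{1-p},
\]
with equality for $n=1$.
\item[(b)] For odd $n$, the function $p\mapsto\mathbb{P}_p(A=n)$ is monotone on $[0,1]$ if and only if $n\in\{1,3\}$. For even $n$ it is identically $0$.
\item[(c)] $\mathbb{P}_p(A<\infty)=1$ if $p\le\frac14$, and $\mathbb{P}_p(A<\infty)=p^{-1/2}-1$ if $p\ge\frac14$. Thus monotonicity persists at $n=\infty$, but it is strict only on $[\frac14,1]$.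
\item[(d)] As $n\to\infty$,
\[
\mathbb{P}_p(A>n)\sim\sqrt{\frac{2}{(1-4p)\pi n}}\quad\Big(p<\frac14\Big),\qquad \mathbb{P}_{1/4}(A>n)\sim\frac{2^{1/3}}{\Gamma(2/3)}\,n^{-1/3}.
\]
\end{enumerate}
\end{theorem}

\subsection*{Reduction to configurations without ties}

Since the law of $A$ does not depend on $m$, we take $m$ to be the exponential law of mean $1$ from now on. This is the only fact about the model that we use without proof. Then almost surely
\begin{equation}\label{eq:generic}
x_n\to\infty,\qquad\text{and}\qquad x_j-x_i\ne x_k-x_j\quad\text{for all } i<j<k.
\end{equation}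
The first property is the law of large numbers. For the second, fix $i<j<k$: given all gaps other than $x_k-x_{k-1}$, equality forces this gap to take one specific value, which has probability $0$. Under \eqref{eq:generic} there are no triple collisions and the evolution is a deterministic function of positions and velocities. Section~\ref{sec:geometry} studies this function, Section~\ref{sec:recursions} derives Theorem~\ref{thm:series}(i), Section~\ref{sec:monotone} proves monotonicity and Section~\ref{sec:more} proves Theorem~\ref{thm:more}.

\section{The geometry of collisions}\label{sec:geometry}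

The recursions of the next section rest on statements of the form ``on this event, these particles evolve as if the others were absent''. Such statements need care, because removing one particle can change the fate of particles far away. In this section we fix a configuration satisfying \eqref{eq:generic} and prove one lemma that justifies all of them.

\subsection*{Systems and locality}

We work in the space-time half-plane of points $(y,t)$ with $t\ge0$. The \emph{free path} of $\bullet_i$ is $t\mapsto x_i+v_it$, and a \emph{crossing} is a point where two free paths meet. Paths of equal velocity never cross and two paths cross at most once. Three paths through one point would have velocities $+1,0,-1$ and start from $x_i<x_j<x_k$ with $x_j-x_i=x_k-x_j$, which \eqref{eq:generic} excludes.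

For a set $I$ of indices, the \emph{system} $I$ is the evolution in which only the particles $\bullet_i$, $i\in I$, are present; the \emph{full system} is $I=\{1,2,\dots\}$. A particle is \emph{alive} at time $t$ if it has had no collision before time $t$, and the dynamics is the rule:
\begin{quote}
a crossing of two paths of $I$ is a collision if and only if both particles are alive at that time.
\end{quote}
A particle \emph{reaches} a location $x$ if it is alive when its free path is at $x$, and it \emph{survives} if it has no collision. Nothing happens at $0$: a particle that reaches $0$ keeps moving.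

A region $K$ is \emph{past-closed} if every free path that is in $K$ at some time is in $K$ at all earlier times. Along a free path $y+t$ is nondecreasing and $y-t$ is nonincreasing, because $|v_i|\le1$. So $\{y+t\le c\}$, $\{y+t<c\}$, $\{y-t\ge c\}$ and $\{y-t>c\}$ are past-closed, as are $\{t<T\}$, the whole half-plane, and intersections of past-closed regions. Only the finitely many particles with $x_i\le c$ enter $\{y+t\le c\}$, so this region contains finitely many crossings, and the rule decides them one after the other in order of time. Hence the rule defines the evolution for infinite $I$ as well.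

\begin{lemma}[Locality]\label{lem:local}
Let $K$ be past-closed and let $I$ be partitioned into groups $J_1,\dots,J_r$. The following are equivalent.
\begin{enumerate}
\item[(a)] No collision of the system $I$ in $K$ involves particles of two different groups.
\item[(b)] When the systems $J_1,\dots,J_r$ are run separately, no two particles of different groups meet at a point of $K$ while each is alive in its own system.
\end{enumerate}
When they hold, the collisions of $I$ in $K$ are exactly the collisions in $K$ of the separate systems.
\end{lemma}

\begin{proof}
It suffices to treat $K\cap\{y+t\le c\}$ for each $c$, so we may assume that $K$ contains finitely many crossings. Call a crossing \emph{mixed} if its two particles belong to different groups. Let $T$ be the first time of a mixed crossing in $K$ at which both particles are alive in $I$, or both are alive in their own systems; let $T=\infty$ if there is none. We show by induction on time that a crossing in $K$ before time $T$ is a collision of $I$ if and only if it is a collision of one of the separate systems. A mixed crossing is neither, by the choice of $T$. For an unmixed crossing,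 any earlier collision of its two particles, in either description, lies on their paths and hence in $K$; by induction these collisions are the same in both descriptions, so the rule gives the same verdict. If $T=\infty$, then (a), (b) and the last claim hold. If $T<\infty$, the same argument shows that the two particles of the mixed crossing at time $T$ are alive in both descriptions, so (a) and (b) both fail.
\end{proof}

A first consequence is \emph{causality}. Take $K=\{y+t\le x_k\}$ and the groups $\{1,\dots,k\}$ and $\{k+1,\dots,N\}$, with $k\le N\le\infty$. The second group never enters $K$, so the collisions in $\{y+t\le x_k\}$ are the same in all systems $\{1,\dots,N\}$ with $N\ge k$.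

\subsection*{The first arrival and renewal}

\begin{lemma}[First arrival]\label{lem:first}
\begin{enumerate}
\item[(a)] A particle $\bullet_j$ that reaches $0$ has $v_j=-1$, arrives at time $x_j$ and survives. Whether $\bullet_j$ reaches $0$ is the same in all systems $\{1,\dots,N\}$ with $j\le N\le\infty$. In particular $\{A=n\}$ is determined by the system $\{1,\dots,n\}$, and $\bullet_A$ is the earliest particle to reach $0$.
\item[(b)] On $\{A=n\}$, the particles $\bullet_1,\dots,\bullet_{n-1}$ annihilate among themselves, at points of the region $\{y>0,\ y+t<x_n\}$. In particular $n$ is odd.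
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Only left-movers enter $\{y\le0\}$. They have equal velocities, so no collision takes place there. The path of a left-mover $\bullet_j$ lies on the line $y+t=x_j$, so the second claim is causality. Arrival times $x_j$ increase with $j$.

(b) Let $i<n$. The particle $\bullet_i$ starts in $\{y+t<x_n\}$. Up to time $x_n$ it cannot meet the line $y+t=x_n$ while alive, since it would collide there with $\bullet_n$, which survives. If $\bullet_i$ were alive at time $x_n$, its position would be negative, so it would have reached $0$, against $A=n$. Hence $\bullet_i$ collides before time $x_n$ at a point of $\{y+t<x_n\}$, with $y>0$. This region is past-closed, so the partner starts to the left of $x_n$ and has index less than $n$.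
\end{proof}

We shall look at the configuration from the position of any particle. Put $x_0=0$. For $k\ge0$ let $A_k$ be the least $l\ge1$ such that $\bullet_{k+l}$ reaches $x_k$ in the system $\{k+1,k+2,\dots\}$, and let $D_k=x_{k+A_k}-x_k$ be the time of this arrival, with $A_k=D_k=\infty$ if there is no such $l$. Thus $A=A_0$, and we write $D=D_0$. Lemma~\ref{lem:first} applies to the system $\{k+1,\dots\}$ with $x_k$ in place of $0$, and, after a reflection of space, to arrivals from the left.

\begin{lemma}[Renewal]\label{lem:renewal}
Let $k\ge1$ and suppose that in the full system no particle of index at most $k$ collides with a particle of index greater than $k$. Then, for $n>k$, the particle $\bullet_n$ reaches $0$ in the full system if and only if it reaches $x_k$ in the system $\{k+1,\dots\}$. In particular, if $\bullet_1,\dots,\bullet_k$ annihilate among themselves in the full system, then $A=k+A_k$.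
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:local} with $K$ the whole half-plane, the particles of index greater than $k$ evolve as in the system $\{k+1,\dots\}$. In that system a particle that reaches $0$ has reached $x_k$ before, and a particle that reaches $x_k$ is a surviving left-mover by Lemma~\ref{lem:first}(a), so it reaches $0$. For the last claim, particles that are annihilated do not reach $0$, again by Lemma~\ref{lem:first}(a).
\end{proof}

\subsection*{Static particles, and how a right-mover dies}

A static particle shields its two sides from each other until it is hit.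

\begin{lemma}[Static particle]\label{lem:static}
Let $v_j=0$ and $j\le N\le\infty$. Let $T$ be the first time at which a particle reaches $x_j$ in the system $\{1,\dots,j-1\}$ or in the system $\{j+1,\dots,N\}$, with $T=\infty$ if this never happens. Before time $T$, the collisions of $\{1,\dots,N\}$ are those of these two systems. If $T<\infty$, exactly one particle arrives at time $T$, and it annihilates $\bullet_j$ in $\{1,\dots,N\}$.
\end{lemma}

\begin{proof}
Before time $T$ the living particles of the separate systems $\{1,\dots,j-1\}$, $\{j\}$, $\{j+1,\dots,N\}$ lie in $\{y<x_j\}$, $\{y=x_j\}$, $\{y>x_j\}$ respectively. So Lemma~\ref{lem:local} applies with $K=\{t<T\}$. Two arrivals at time $T$ would put three free paths through $(x_j,T)$. The arriving particle and $\bullet_j$ are alive at time $T$ in $\{1,\dots,N\}$, so they collide.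
\end{proof}

The hard case in both recursions is $v_1=+1$. The partner of $\bullet_1$, if it has one, is a left-mover or a static particle, and the two cases behave differently; see Figure~\ref{fig:two}. For $j\ge2$ define
\begin{align*}
E_j&=\{v_1=+1,\ v_j=-1,\ \text{$\bullet_1$ and $\bullet_j$ collide in the system $\{1,\dots,j\}$}\},\\
L_j&=\{\text{in the system $\{1,\dots,j-1\}$, $\bullet_1$ reaches $x_j$ and no other particle does}\}.
\end{align*}
The event $L_j$ is the mirror image of $\{A=j-1\}$, seen from $x_j$; it forces $v_1=+1$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]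
\draw[->] (0,0)--(6,0) node[right]{$y$};
\draw[->] (0,0)--(0,6) node[above]{$t$};
\draw[thick] (1,0)--(2.8,1.8)--(4.6,0);
\draw[thick] (2.4,0)--(2.4,0.6)--(3,0);
\draw[thick] (5.4,0)--(0,5.4);
\draw (1,0) node[below]{$x_1$} (2.4,0) node[below]{$x_2$} (3,0) node[below]{$x_3$} (4.6,0) node[below]{$x_4$} (5.4,0) node[below]{$x_5$};
\begin{scope}[xshift=8cm]
\draw[->] (0,0)--(6,0) node[right]{$y$};
\draw[->] (0,0)--(0,6) node[above]{$t$};
\draw[thick] (1,0)--(2,1)--(2,0);
\draw[dotted] (2,1)--(2,3.5);
\draw[thick] (3.5,0)--(3.5,1)--(4.5,0);
\draw[thick] (5.5,0)--(0,5.5);
\draw (1,0) node[below]{$x_1$} (2,0) node[below]{$x_2$} (3.5,0) node[below]{$x_3$} (4.5,0) node[below]{$x_4$} (5.5,0) node[below]{$x_5$};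
\end{scope}
\end{tikzpicture}
\caption{Space-time diagrams (time upward) of two configurations in which $\bullet_1$ moves right and $\bullet_5$ is the first particle to reach $0$. Left: $\bullet_1$ collides with the left-mover $\bullet_4$, and the particles in between annihilate inside the triangle formed by the two paths. Right: $\bullet_1$ collides with the static particle $\bullet_2$ because it reaches $x_2$ before $\bullet_5$, the first arrival from the right.}
\label{fig:two}
\end{figure}

\begin{lemma}[Partners of a right-mover]\label{lem:partner}
Let $v_1=+1$ and $2\le j\le N\le\infty$.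
\begin{enumerate}
\item[(a)] If $v_j=-1$, then $\bullet_1$ and $\bullet_j$ collide in $\{1,\dots,N\}$ if and only if $E_j$ holds. On $E_j$ we have $A=j+A_j$.
\item[(b)] If $v_j=0$, then $\bullet_1$ and $\bullet_j$ collide in $\{1,\dots,N\}$ if and only if $L_j$ holds and the event $\{A_j\le N-j,\ D_j<x_j-x_1\}$ does not. On $\{v_j=0\}\cap L_j\cap\{x_j-x_1<D_j\}$ we have $A=j+A_j$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The crossing of the two paths lies on the line $y+t=x_j$, so the equivalence is causality. On $E_j$, consider the full system and the open triangle $\{t\ge0,\ y-t>x_1,\ y+t<x_j\}$, whose slanted sides are the paths of $\bullet_1$ and $\bullet_j$ up to their collision. A particle $\bullet_i$ with $1<i<j$ starts inside. It cannot meet a side while alive, since it would collide with $\bullet_1$ or $\bullet_j$ before they meet, and its path avoids the apex, since three paths never meet. So it collides inside the triangle. The triangle is past-closed, so the partner also starts in $(x_1,x_j)$. Thus $\bullet_1,\dots,\bullet_j$ annihilate among themselves and Lemma~\ref{lem:renewal} applies.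

(b) By Lemma~\ref{lem:static}, $\bullet_1$ annihilates $\bullet_j$ if and only if it is the earliest arrival at $x_j$ in $\{1,\dots,j-1\}$ and nothing reaches $x_j$ in $\{j+1,\dots,N\}$ before its arrival time $x_j-x_1$. By the mirror image of Lemma~\ref{lem:first}(a), arrivals from the left come in decreasing order of index, so the first condition is $L_j$. By Lemma~\ref{lem:first}(a) seen from $x_j$, some particle reaches $x_j$ in $\{j+1,\dots,N\}$ only if $A_j\le N-j$, and then the earliest arrival is at time $D_j$. This gives the equivalence.

On the event in the second claim, take $N=\infty$; the time $T$ of Lemma~\ref{lem:static} is $x_j-x_1$. By the mirror image of Lemma~\ref{lem:first}(b), in the system $\{1,\dots,j-1\}$ the particles $\bullet_2,\dots,\bullet_{j-1}$ annihilate among themselves in $\{y<x_j,\ y-t>x_1\}$, hence at times $t<x_j-x_1=T$. So these collisions occur in the full system too, and $\bullet_1$ collides with $\bullet_j$. Lemma~\ref{lem:renewal} applies.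
\end{proof}

\section{Two recursions and the functional equation}\label{sec:recursions}

We now take probabilities, writing $\mathbb{P}$ for $\mathbb{P}_p$. Two symmetries of the law are used. The first is \emph{shift invariance}: since gaps and velocities are i.i.d., the system $\{k+1,\dots\}$ seen from $x_k$ is a copy of the full system, independent of $x_1,\dots,x_k,v_1,\dots,v_k$. So $(A_k,D_k)$ has the law of $(A,D)$ and is independent of these variables. The second is \emph{reflection}: reversing the order of finitely many consecutive gaps and velocities, and changing the signs of the velocities, preserves their joint law. This needs the weights of $+1$ and $-1$ to be equal.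

\subsection*{Races at a static particle}

The outcome of the race in Lemma~\ref{lem:partner}(b) depends on distances, and we have no formula for the probability that a given side wins when the numbers of particles on the two sides are prescribed. We do not need one: only sums that are symmetric in the two sides will appear, and they generalize the factor $\frac12$ in \eqref{eq:p3}. Let $(A',D')$ be an independent copy of $(A,D)$, and for $i,l\ge1$ put
\[
\pi_{i,l}=\mathbb{P}(A=i,\ A'=l,\ D<D').
\]

\begin{lemma}\label{lem:race}
For $M\ge2$ we have $\sum_{i+l=M}\pi_{i,l}=\frac12\sum_{i+l=M}p_ip_l=\frac12[z^M]f^2$. For $i,l\ge1$ and $j=i+1$,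
\[
\mathbb{P}(L_j)=p_i,\quad \mathbb{P}(L_j,\,A_j=l,\,x_j-x_1<D_j)=\pi_{i,l},\quad \mathbb{P}(L_j,\,A_j=l,\,D_j<x_j-x_1)=\pi_{l,i},
\]
and these three events are independent of $v_j$.
\end{lemma}

\begin{proof}
Exchanging the two copies gives $\mathbb{P}(A=i,A'=l,D>D')=\pi_{l,i}$. On $\{A=i,A'=l\}$ a tie $D=D'$ is an equality between two independent sums of exponential gaps and has probability $0$. Hence $\pi_{i,l}+\pi_{l,i}=p_ip_l$, and summing over $i+l=M$ gives the first claim.

Put $x'_s=x_j-x_{j-s}$ and $v'_s=-v_{j-s}$ for $1\le s\le i$. By reflection, $(x'_s,v'_s)_{s\le i}$ has the law of $(x_s,v_s)_{s\le i}$. For this reflected configuration $L_j$ is the event $\{A=i\}$, which is determined by the first $i$ particles, and $x_j-x_1=x'_i$ is the value of $D$ on it. The reflected configuration, the velocity $v_j$ and the pair $(A_j,D_j)$ are functions of disjoint sets of gaps and velocities, so they are independent.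
\end{proof}

\subsection*{First recursion: the fate of the first particle}

Let $B_j=\mathbb{P}(E_j)$ and $B(z)=\sum_{j\ge2}B_jz^j$.

\begin{proposition}\label{prop:first}
We have $f=az+\frac32\,pzf^2+fB$.
\end{proposition}

\begin{proof}
We split $\{A=n\}$ according to $v_1$.

If $v_1=-1$, then $A=1$. This contributes $az$.

Let $v_1=0$ and apply Lemma~\ref{lem:static} with $j=1$, $N=\infty$. If $A_1=\infty$, nothing ever reaches $x_1$ and $A=\infty$. If $A_1=k<\infty$, then $\bullet_{k+1}$ annihilates $\bullet_1$ at time $T=x_{k+1}-x_1$. By Lemma~\ref{lem:first}(b) seen from $x_1$, in the system $\{2,\dots\}$ the particles $\bullet_2,\dots,\bullet_k$ annihilate among themselves in $\{y>x_1,\ y+t<x_{k+1}\}$, hence before time $T$, so they do so in the full system. Lemma~\ref{lem:renewal} gives $A=k+1+A_{k+1}$. The events $\{v_1=0\}$, $\{A_1=k\}$, $\{A_{k+1}=l\}$ are independent, because $\{A_1=k\}$ is determined by the particles $\bullet_2,\dots,\bullet_{k+1}$ seen from $x_1$. The contribution to $p_n$ is $p\sum_{k+l=n-1}p_kp_l$, which gives $pzf^2$.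

Let $v_1=+1$. On $\{A=n\}$, Lemma~\ref{lem:first}(b) says that $\bullet_1$ has a partner $\bullet_j$ with $1<j<n$, and we split according to $j$ and $v_j\in\{-1,0\}$. By Lemma~\ref{lem:partner}(a), the part with $v_j=-1$ is $E_j\cap\{A_j=n-j\}$, of probability $B_jp_{n-j}$; this gives $fB$. By Lemma~\ref{lem:partner}(b) with $N=\infty$, the part with $v_j=0$ is
\[
\{v_j=0\}\cap L_j\cap\{x_j-x_1<D_j\}\cap\{A_j=n-j\},
\]
of probability $p\,\pi_{j-1,\,n-j}$. By Lemma~\ref{lem:race} the sum over $j$ is $\frac p2[z^{n-1}]f^2$, which gives $\frac p2zf^2$.
\end{proof}

Since $B_2=a^2$, Proposition~\ref{prop:first} gives $p_n\ge a^2p_{n-2}$ for $n\ge3$, and therefore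
\begin{equation}\label{eq:positive}
p_n\ge a^n>0\qquad\text{for odd $n$ and }p\in[0,1).
\end{equation}

The recursion is not closed, because $B$ is unknown. The event $E_j$ asks that the particles between $\bullet_1$ and $\bullet_j$ annihilate in time to let both pass, and it does not split into independent pieces in an evident way. We obtain $B$ indirectly. The events $E_j$ are among the ways in which a right-mover $\bullet_1$ can die, the other ways are races, and the total probability of death can be computed by reflection.

\subsection*{Second recursion: survival of a right-mover}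

For $N\ge1$ let
\[
S_N=\mathbb{P}\big(v_1=+1,\ \text{$\bullet_1$ survives in the system $\{1,\dots,N\}$}\big),\qquad S(z)=\sum_{N\ge1}S_Nz^N.
\]

\begin{lemma}\label{lem:S}
We have $S=f/(1-f)$.
\end{lemma}

\begin{proof}
The event defining $S_N$ depends only on $v_1,\dots,v_N$ and the gaps between $x_1$ and $x_N$. By reflection, $S_N$ is the probability that $v_N=-1$ and $\bullet_N$ survives in $\{1,\dots,N\}$. By Lemma~\ref{lem:first}(a) this is the event that $\bullet_N$ reaches $0$ in the full system. Split it according to $A=k\le N$. The part $k=N$ has probability $p_N$. On $\{A=k\}$ with $k<N$, the particle $\bullet_k$ survives and the earlier ones annihilate among themselves, so by Lemma~\ref{lem:renewal} $\bullet_N$ reaches $0$ if and only if it reaches $x_k$ in $\{k+1,\dots\}$. By shift invariance this is independent of $\{A=k\}$ and has probability $S_{N-k}$. Thus $S_N=p_N+\sum_{k<N}p_kS_{N-k}$, that is, $S=f+fS$.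
\end{proof}

\begin{example}\label{ex:S}
We have $S_1=a$, and $S_2=a^2$ since $\bullet_1$ survives in $\{1,2\}$ only if $v_2=+1$. In $\{1,2,3\}$ the right-mover $\bullet_1$ survives if $v_2=+1$, because $\bullet_2$ absorbs $\bullet_3$ whenever $v_3\neq+1$, and also if the velocities are $(+1,0,-1)$ and $\bullet_3$ wins the race to $\bullet_2$. So $S_3=a^2+\frac12pa^2$, in agreement with $[z^3]f/(1-f)=p_3+a^3=a^2(1+\frac p2)$. Adding a particle on the right can save $\bullet_1$; this is the source of the last term in the next proposition.
\end{example}

\begin{proposition}\label{prop:second}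
We have $B=az-(1-z)S-pzf+\frac12\,pzf^2$.
\end{proposition}

\begin{proof}
Fix $N\ge1$. The event that $v_1=+1$ and $\bullet_1$ does not survive in $\{1,\dots,N\}$ has probability $a-S_N$. Split it according to the partner $\bullet_j$, $2\le j\le N$, and to $v_j\in\{-1,0\}$. By Lemma~\ref{lem:partner}(a) the part with $v_j=-1$ is $E_j$. By Lemma~\ref{lem:partner}(b) and Lemma~\ref{lem:race}, the part with $v_j=0$ has probability
\[
p\Big(p_{j-1}-\sum_{l=1}^{N-j}\pi_{l,\,j-1}\Big).
\]
With $i=j-1$, the pairs $(i,l)$ that occur are those with $i+l\le N-1$. Grouping them by $M=i+l$ and using Lemma~\ref{lem:race},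
\[
a-S_N=\sum_{j\le N}B_j+p\sum_{i\le N-1}p_i-\frac p2\sum_{M\le N-1}[z^M]f^2 .
\]
The right side is the sum of the coefficients of index at most $N$ of $B+pzf-\frac p2zf^2$. Taking partial sums of coefficients amounts to dividing by $1-z$, so
\[
\frac{az}{1-z}-S=\frac{B+pzf-\frac p2zf^2}{1-z}.\qedhere
\]
\end{proof}

\subsection*{Elimination}

\begin{proof}[Proof of Theorem~\ref{thm:series}(i)]
Insert Proposition~\ref{prop:second} and Lemma~\ref{lem:S} into Proposition~\ref{prop:first}:
\[
f=az+\tfrac32pzf^2+azf-\frac{(1-z)f^2}{1-f}-pzf^2+\tfrac12pzf^3=z(1+f)\big(a+\tfrac p2f^2\big)-\frac{(1-z)f^2}{1-f}.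
\]
Multiply by $1-f$ and move the last term to the left. The left side becomes $f-f^2+(1-z)f^2=f-zf^2$, so
\[
f=z\Big(f^2+\tfrac12(1-f^2)\big(1-p(1-f^2)\big)\Big)=z\Big(\tfrac12(1+f^2)-\tfrac p2(1-f^2)^2\Big).\qedhere
\]
\end{proof}

\begin{remark}
The exponential law entered only through \eqref{eq:generic} and the absence of ties in Lemma~\ref{lem:race}, and both hold for any law $m$ without atoms. For laws with atoms, where triple collisions may occur, our results rest on the known independence of the law of $A$ from $m$. The symmetry between the velocities $\pm1$ was used in Lemmas~\ref{lem:race} and~\ref{lem:S}; it is what allows arrivals from the left to be described by the same series $f$ as arrivals from the right.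
\end{remark}

\section{Monotonicity}\label{sec:monotone}

The coefficient $p_n=[z^{n-1}]\varphi_p(f)$ is a polynomial in $p,p_1,\dots,p_{n-1}$, so by induction each $p_n$ is a polynomial in $p$. Let $\partial_p$ denote coefficientwise differentiation in $p$, and let
\[
H(z)=-\sum_{n\ge1}\frac{d}{dp}\mathbb{P}_p(A\le n)\,z^n .
\]
Since $\sum_n\mathbb{P}_p(A\le n)z^n=f/(1-z)$, we have
\begin{equation}\label{eq:H}
(1-z)H=-\partial_pf .
\end{equation}
We must show that $H$ has positive coefficients. Those of $-\partial_pf$ are not all nonnegative, as the first terms at $p=0$ show.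

\begin{example}\label{ex:zero}
By \eqref{eq:expand}, $p_1=a$ and $p_3=(\frac12+p)a^2$, as in \eqref{eq:p3}, and
\[
p_5=\big(\tfrac12+p\big)\,2p_1p_3-\tfrac p2\,p_1^4=2a^3\big(\tfrac12+p\big)^2-\tfrac p2\,a^4 .
\]
At $p=0$ the derivative of $p_5$ is $-\frac3{16}+\frac14-\frac1{32}=\frac1{32}$. So at $p=0$
\[
f=\tfrac12z+\tfrac18z^3+\tfrac1{16}z^5+\cdots,\qquad -\partial_pf=\tfrac12z+0\cdot z^3-\tfrac1{32}z^5+\cdots,
\]
and the partial sums of the second series give $H=\frac12(z+z^2+z^3+z^4)+\frac{15}{32}z^5+\cdots$. These numbers do not show why later negative terms should never exhaust the initial $\frac12$. Theorem~\ref{thm:series}(ii) at $p=0$ writes $H$ as a product of two series with nonnegative coefficients: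
\[
zf'(1+f)^2=\big(\tfrac12z+\tfrac38z^3+\tfrac5{16}z^5+\cdots\big)\big(1+z+\tfrac14z^2+\tfrac14z^3+\tfrac18z^4+\cdots\big).
\]
For instance, the coefficient of $z^5$ is $\frac1{16}+\frac3{32}+\frac5{16}=\frac{15}{32}$.
\end{example}

The mechanism is the following pair of factorizations, both immediate from the definition of $\varphi_p$ and $\frac12(1+u^2)-u=\frac12(1-u)^2$:
\begin{equation}\label{eq:factor}
\partial_p\varphi_p(u)=-\tfrac12(1-u)^2(1+u)^2,\qquad \varphi_p(u)-u=\tfrac12(1-u)^2\big(1-p(1+u)^2\big).
\end{equation}
The first controls $\partial_pf$ and the second controls $1-z$. The factor $(1-u)^2$, which carries the negative signs, is common to both, so it disappears when we divide by $1-z$ in \eqref{eq:H}. We use three facts about formal power series over $\mathbb{R}$: a series with nonzero constant term is invertible, a nonzero factor can be canceled, and $G(f)$ is defined for any series $G$ because $f$ has no constant term.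

\begin{proof}[Proof of Theorem~\ref{thm:series}(ii)]
Differentiate $f=z\varphi_p(f)$ in $p$ and in $z$, and put $W=1-z\varphi_p'(f)$, where the prime denotes the derivative in $u$:
\[
W\,\partial_pf=-\tfrac z2(1-f)^2(1+f)^2,\qquad W\,zf'=z\varphi_p(f)=f .
\]
Multiply the first identity by $zf'$ and use the second:
\begin{equation}\label{eq:dp}
-f\,\partial_pf=\tfrac z2(1-f)^2\cdot zf'(1+f)^2 .
\end{equation}
On the other hand, the second identity in \eqref{eq:factor} gives
\begin{equation}\label{eq:onez}
(1-z)f=z\big(\varphi_p(f)-f\big)=\tfrac z2(1-f)^2\big(1-p(1+f)^2\big).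
\end{equation}
Multiply \eqref{eq:H} by $f$, and use \eqref{eq:onez} on the left and \eqref{eq:dp} on the right. Canceling $\frac z2(1-f)^2$ leaves $\big(1-p(1+f)^2\big)H=zf'(1+f)^2$. Now fix $p\in[0,1)$. The series $1-p(1+u)^2$ has constant term $1-p>0$, so it is invertible, and
\begin{equation}\label{eq:HG}
H=zf'\,G(f),\qquad G(u)=\frac{(1+u)^2}{1-p(1+u)^2}=\sum_{k\ge0}g_ku^k .
\end{equation}

It remains to find signs. Writing $1-p(1+u)^2=(1-p)-(2pu+pu^2)$ and expanding,
\[
G(u)=(1+u)^2\sum_{k\ge0}\frac{(2pu+pu^2)^k}{(1-p)^{k+1}} .
\]
So $g_k\ge0$ for all $k$, with $g_0=\frac1{1-p}$ and $g_1\ge\frac2{1-p}$. The coefficients of $f$ and of $zf'=\sum_nnp_nz^n$ are nonnegative because the $p_n$ are probabilities. Hence every term of $H=\sum_kg_k\,zf'f^k$ has nonnegative coefficients, and we may keep only one term. For odd $n$ the term $k=0$ and \eqref{eq:positive} give $[z^n]H\ge g_0\,np_n>0$. For even $n\ge2$ the term $k=1$ gives $[z^n]H\ge g_1\,(n-1)p_{n-1}\,p_1>0$.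
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The function $\mathbb{P}_p(A\le n)=p_1+\dots+p_n$ is a polynomial in $p$, and its derivative $-[z^n]H$ is negative on $[0,1)$ by Theorem~\ref{thm:series}(ii). By the mean value theorem it is strictly decreasing on $[0,1]$.
\end{proof}

\section{Proof of Theorem~\ref{thm:more}}\label{sec:more}

\subsection*{Coefficient formulas: parts (a) and (b)}

We recall the Lagrange inversion formula. Let $\phi$ be a formal power series with $\phi(0)\ne0$ and let $f$ be the unique series with $f=z\phi(f)$. Then for every series $\Psi$ and every $n\ge1$,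
\begin{equation}\label{eq:lagrange}
n\,[z^n]\Psi(f)=[u^{n-1}]\,\Psi'(u)\,\phi(u)^n .
\end{equation}
It applies to $\phi=\varphi_p$ for $p\in[0,1)$, since $\varphi_p(0)=a>0$.

\begin{proof}[Proof of (a)]
Let $\Psi$ be the series with $\Psi'=G$ and $\Psi(0)=0$. By \eqref{eq:HG}, $H=z\frac{d}{dz}\Psi(f)$, so $[z^n]H=n[z^n]\Psi(f)=[u^{n-1}]G(u)\varphi_p(u)^n$. The lower bound is the term $k=0$ of $H=\sum_kg_k\,zf'f^k$, namely $np_n/(1-p)$. For $n=1$ both sides equal $\frac12$, since $p_1=\frac{1-p}2$.
\end{proof}

The formula in (a) no longer involves $f$, but its sign is hidden, because $\varphi_p$ has a negative coefficient. This is why positivity was proved from \eqref{eq:HG}, where the probabilistic meaning of the coefficients of $f$ is available.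

\begin{proof}[Proof of (b)]
The even case is Lemma~\ref{lem:first}(b). The function $p_1=\frac{1-p}2$ is decreasing, and so is $p_3$ by \eqref{eq:p3}. Let $n=2k+1$ with $k\ge2$. Formula \eqref{eq:lagrange} with $\Psi(u)=u$ gives $np_n=[u^{n-1}]\varphi_p^n$. Both sides are polynomials in $p$, and differentiating gives $\partial_pp_n=[u^{n-1}](\partial_p\varphi_p)\varphi_p^{n-1}$. At $p=0$, with $w=u^2$, we have $\partial_p\varphi_p=-\frac12(1-w)^2$ and $\varphi_0^{2k}=4^{-k}(1+w)^{2k}$, so
\[
\partial_pp_n\big|_{p=0}=-\frac{4^{-k}}2[w^k](1-w)^2(1+w)^{2k}=-\frac{4^{-k}}2\Big[\binom{2k}k-2\binom{2k}{k-1}+\binom{2k}{k-2}\Big].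
\]
Since $\binom{2k}{k-1}=\frac{k}{k+1}\binom{2k}k$ and $\binom{2k}{k-2}=\frac{k(k-1)}{(k+1)(k+2)}\binom{2k}k$, the bracket equals
\[
\binom{2k}k\frac{(k+1)(k+2)-2k(k+2)+k(k-1)}{(k+1)(k+2)}=\binom{2k}k\frac{2-2k}{(k+1)(k+2)} .
\]
Therefore
\[
\partial_pp_n\big|_{p=0}=4^{-k}\binom{2k}k\frac{k-1}{(k+1)(k+2)}>0,
\]
which is $\frac1{32}$ for $k=2$, as in Example~\ref{ex:zero}. So $p_n$ is strictly increasing near $p=0$. But $p_n>0$ at $p=0$ by \eqref{eq:positive}, and $p_n=0$ at $p=1$, where all particles are static. Hence $p_n$ is not monotone.
\end{proof}

\subsection*{Behavior at $z=1$: parts (c) and (d)}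

Since $\sum_np_n\le1$, the series $f(z)$ converges for $z\in[0,1]$, the polynomial identity \eqref{eq:onez} holds for such real $z$, and $f(z)\uparrow q:=\mathbb{P}_p(A<\infty)$ as $z\uparrow1$ by monotone convergence. For $p\in[0,1)$ and $z\in(0,1)$ we have $0<az\le f(z)\le z<1$, so \eqref{eq:onez} can be written
\begin{equation}\label{eq:real}
1-z=\frac{z\,(1-f)^2\,\big(1-p(1+f)^2\big)}{2f}.
\end{equation}
As $z\uparrow1$, the value $f(z)$ must approach a nonnegative root of $\varphi_p(u)=u$. By \eqref{eq:factor} these are the double root $1$ and, for $p>0$, the root $p^{-1/2}-1$. They coincide at $p=\frac14$, which explains the threshold in (c) and the change of exponent in (d).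

\begin{proof}[Proof of (c)]
Letting $z\uparrow1$ in \eqref{eq:onez} gives $(1-q)^2\big(1-p(1+q)^2\big)=0$. For $p=0$ this yields $q=1$. For $p=1$ no particle moves and $q=0=p^{-1/2}-1$. Let $0<p<1$; then $q\in\{1,\,p^{-1/2}-1\}$. To choose the root, note that the left side of \eqref{eq:real} is positive for $z\in(0,1)$, so $1-p(1+f(z))^2>0$, that is, $f(z)<p^{-1/2}-1$. In the limit $q\le p^{-1/2}-1$. If $p>\frac14$, then $p^{-1/2}-1<1$, so $q\ne1$ and $q=p^{-1/2}-1$. If $p\le\frac14$, then $q\le1\le p^{-1/2}-1$, so either alternative gives $q=1$. At $p=\frac14$ the two formulas agree.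
\end{proof}

For (d) we pass from the behavior of a power series at $z=1$ to that of its coefficients. We use the Tauberian theorem for power series with monotone coefficients \cite[XIII.5, Theorem~5]{Feller}: let $(q_n)$ be a monotone sequence of nonnegative numbers such that $\sum_nq_nz^n$ converges for $0\le z<1$, and let $c,\rho>0$; if $\sum_nq_nz^n\sim c\,(1-z)^{-\rho}$ as $z\uparrow1$, then $q_n\sim c\,n^{\rho-1}/\Gamma(\rho)$.

\begin{proof}[Proof of (d)]
Let $p\le\frac14$, so that $f(z)\to1$ as $z\uparrow1$ by (c). The sequence $q_n=\mathbb{P}_p(A>n)$ is nonincreasing, and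
\[
\sum_{n\ge0}q_nz^n=\frac1{1-z}-\frac{f(z)}{1-z}=\frac{1-f(z)}{1-z}.
\]
If $p<\frac14$, then $1-p(1+f)^2\to1-4p>0$, so \eqref{eq:real} gives $(1-f)^2\sim\frac{2(1-z)}{1-4p}$ and
\[
\frac{1-f}{1-z}\sim\sqrt{\frac2{1-4p}}\;(1-z)^{-1/2}.
\]
The Tauberian theorem with $\rho=\frac12$ and $\Gamma(\frac12)=\sqrt\pi$ gives the first claim. If $p=\frac14$, then $1-\frac14(1+f)^2=\frac14(1-f)(3+f)\sim1-f$, so \eqref{eq:real} gives $(1-f)^3\sim2(1-z)$ and
\[
\frac{1-f}{1-z}\sim2^{1/3}(1-z)^{-2/3}.
\]
The Tauberian theorem with $\rho=\frac23$ gives the second claim.
\end{proof}

\begin{thebibliography}{9}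

\bibitem{Feller}
Feller, \emph{An Introduction to Probability Theory and Its Applications}, Vol.~II.

\bibitem{HT}
John Haslegrave and Laurent Tournier, \emph{Combinatorial universality in three-speed ballistic annihilation}, arXiv:2004.09119 (2020).

\end{thebibliography}
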